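\title{A globally rigid reconstruction from unlabeled edge lengths can have too many points}

\begin{abstract}
Let $\mathbf v$ be the list of squared edge lengths of a graph $G$ at a generic configuration $\mathbf p$ in $\mathbb R^d$, given without any record of which edge produced which number. Suppose that the same list is produced by a generically globally rigid graph $H$ at a configuration $\mathbf q$ of pairwise distinct points. Must $(H,\mathbf q)$ be $(G,\mathbf p)$, up to relabeling, congruence and isolated vertices of $G$? We show that the answer is no in every dimension $d\ge 2$: for every $k\ge 3$ there are generically globally rigid graphs $G$ and $H$, with $H$ having $k$ more vertices than $G$, such that every generic list for $G$ is realized by $H$ with distinct points. The construction rests on the identity $(R_1R_2R_3)^2=1$ for reflections in three hyperplanes through a common affine subspace of codimension two. We also prove that the answer is yes in two cases: when $G$ without its isolated vertices is generically rigid and has at least as many vertices as $H$, and when $\mathbf q$ is generic and $G$ has at most as many non-isolated vertices as $H$ has vertices.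
\end{abstract}

\section{Unlabeled edge lengths}\label{sec:intro}

Fix a dimension $d\ge 2$. An \emph{ordered graph} $G$ on the vertex set $\{1,\dots,n\}$ is a sequence of $m$ edges, that is, unordered pairs of distinct vertices, in which no edge is repeated. We assume $n\ge d+2$, and in constructions we give the vertices more suggestive names. A \emph{configuration} of $G$ is a family $\mathbf p=(\mathbf p_1,\dots,\mathbf p_n)$ of points of $\mathbb R^d$, and its \emph{measurement} is the vector
\[
m_G(\mathbf p)=\bigl(\|\mathbf p_i-\mathbf p_j\|^2\bigr)_{\{i,j\}\text{ an edge of }G}\in\mathbb R^m ,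
\]
with the entries listed in the order of the edges. The vector $\mathbf v=m_G(\mathbf p)$ is a sequence of real numbers and nothing more: it does not record which pair of vertices produced which entry, nor how many vertices there are.

Two configurations $\mathbf p,\mathbf p'$ of the same vertices are \emph{congruent} if $\mathbf p'_i=g(\mathbf p_i)$ for all $i$ and some isometry $g$ of $\mathbb R^d$. A configuration is \emph{generic} if no non-zero polynomial with rational coefficients vanishes at its $dn$ coordinates. A graph $H$ is \emph{generically globally rigid} in $\mathbb R^d$ if, for every generic configuration $\mathbf q$, every configuration $\mathbf q'$ with $m_H(\mathbf q')=m_H(\mathbf q)$ is congruent to $\mathbf q$. It is \emph{generically rigid} if the same is required only of the $\mathbf q'$ in some neighborhood of $\mathbf q$; so generically globally rigid graphs are generically rigid. These notions describe what the edge lengths determine when the graph is known. To say that the graph is recovered as well, we use the following term. Two pairs $(G,\mathbf p)$ and $(H,\mathbf q)$ \emph{match} if there are a bijection $\sigma$ from the vertices of $G$ to the vertices of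 $H$ and an isometry $g$ such that $G$ and $H$ have the same number of edges, $\sigma$ carries the $t$-th edge of $G$ to the $t$-th edge of $H$ for every $t$, and $\mathbf q_{\sigma(i)}=g(\mathbf p_i)$ for every $i$.

The starting point is the main theorem of \cite{GTT19}.

\begin{theorem}[Gortler, Theran, Thurston \cite{GTT19}]\label{thm:GTT}
Let $d\ge 2$, let $\mathbf p$ be a generic configuration of $n\ge d+2$ points, and let $G$ be an ordered graph on $n$ vertices that is generically globally rigid in $\mathbb R^d$. If $H$ is an ordered graph on $n$ vertices and $\mathbf q$ is a configuration of $n$ points with $m_H(\mathbf q)=m_G(\mathbf p)$, then $(G,\mathbf p)$ and $(H,\mathbf q)$ match.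
\end{theorem}

The hypotheses of Theorem~\ref{thm:GTT} concern the hidden data: the rigidity of $G$ and the number $n$. Someone who is handed $\mathbf v$ and finds a pair $(H,\mathbf q)$ that explains it can inspect $H$ and $\mathbf q$, but not $G$ or $n$. It is natural to ask whether the rigidity of the graph that was \emph{found} certifies the reconstruction. Isolated vertices of $G$ leave no trace in $\mathbf v$, so the most one can hope to recover is the part of $(G,\mathbf p)$ on the \emph{support} $S$ of $G$, the set of vertices incident to at least one edge. Write $G|_S$ for $G$ with its isolated vertices deleted, and $\mathbf p_S$ for the corresponding subconfiguration. The following question comes from \cite{GTT18}.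

\begin{quote}
\textbf{Question.} Let $d\ge2$, let $\mathbf p$ be a generic configuration of $n\ge d+2$ points in $\mathbb R^d$, and let $G$ be an ordered graph on $n$ vertices with support $S$. Let $H$ be an ordered graph on $n'\ge d+2$ vertices that is generically globally rigid in $\mathbb R^d$, and let $\mathbf q$ be a configuration of $n'$ points, no two of them coincident, with $m_H(\mathbf q)=m_G(\mathbf p)$. Must $(G|_S,\mathbf p_S)$ and $(H,\mathbf q)$ match?
\end{quote}

The condition that the points of $\mathbf q$ be distinct excludes an easy way of cheating.

\begin{example}[splitting a vertex]\label{ex:split}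
Let $G$ be the complete graph on $2d+3$ vertices. Fix a vertex $a$ and divide the other vertices into two sets $Z,Z'$ of size $d+1$. Let $H$ be the complete graph on $Z\cup Z'$ together with a vertex $x$ joined to all of $Z$ and a vertex $x'$ joined to all of $Z'$. The map $\varphi$ that fixes $Z\cup Z'$ and sends $x,x'$ to $a$ induces a bijection from the edges of $H$ to the edges of $G$; order the edges compatibly. The graph $H$ is generically globally rigid: the distances inside $Z\cup Z'$ determine these points up to congruence, and each of $x,x'$ is then determined by its distances to $d+1$ affinely independent points. For any $\mathbf p$, the configuration $\mathbf q_u=\mathbf p_{\varphi(u)}$ satisfies $m_H(\mathbf q)=m_G(\mathbf p)$, and $H$ has one vertex more than $G$. But $\mathbf q_x=\mathbf q_{x'}$.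
\end{example}

In this example the coincidence cannot be avoided: for generic $\mathbf p$, the argument that proves the rigidity of $H$ also shows that every realization of $m_G(\mathbf p)$ by $H$ is congruent to the folded configuration $\mathbf p\circ\varphi$. One might guess that this is typical, that a generically globally rigid graph with surplus vertices can reproduce generic data only by stacking vertices on top of each other, and so that the answer to the Question is yes. The weak point in this guess is that generic global rigidity promises uniqueness only at \emph{generic} configurations, and a folded configuration is not generic. Nothing forbids a second realization with the same edge lengths in which the stacked vertices come apart. Our first result produces such a realization.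

\begin{theorem}\label{thm:counter}
Let $d\ge2$ and $k\ge3$. There are ordered graphs $G$ and $H$ with the same number of edges such that:
\begin{enumerate}
\item[(i)] $G$ has $n=(d-1)+k+2k(d+1)\ge d+2$ vertices, none of them isolated;
\item[(ii)] $H$ has $n'=(d-1)+2k+2k(d+1)=n+k$ vertices and is generically globally rigid in $\mathbb R^d$;
\item[(iii)] for every generic configuration $\mathbf p$ of $G$ there is a configuration $\mathbf q$ of $H$, with no two points coincident, such that $m_H(\mathbf q)=m_G(\mathbf p)$;
\item[(iv)] $G$ is generically globally rigid in $\mathbb R^d$.
\end{enumerate}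
\end{theorem}

By (i)--(iii) the hypotheses of the Question hold while $|S|=n\ne n'$, so no bijection $\sigma$ exists: \emph{the answer is no in every dimension $d\ge2$}. The failure occurs for every generic $\mathbf p$, the excess $n'-|S|$ can be any integer $k\ge3$, and by (iv) it does not help to know that $G$ is generically globally rigid too. The second result, which we deduce from Theorem~\ref{thm:GTT}, gives two cases in which the answer is yes.

\begin{theorem}\label{thm:positive}
Let $d$, $\mathbf p$, $G$, $S$, $H$ be as in the Question, and let $\mathbf q$ be a configuration of $n'$ points, not necessarily distinct, with $m_H(\mathbf q)=m_G(\mathbf p)$. Then $(G|_S,\mathbf p_S)$ and $(H,\mathbf q)$ match in each of the following cases: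
\begin{enumerate}
\item[(a)] $G|_S$ is generically rigid in $\mathbb R^d$ and $n'\le|S|$;
\item[(b)] $\mathbf q$ is generic and $|S|\le n'$.
\end{enumerate}
\end{theorem}

Theorem~\ref{thm:counter} shows that the inequality $n'\le |S|$ cannot be dropped from (a), and that the genericity of $\mathbf q$ cannot be dropped from (b). We do not settle the case $n'-|S|\in\{1,2\}$ for rigid $G|_S$, nor the case $n'\le|S|$ for non-rigid $G|_S$.

Section~\ref{sec:wheel} shows the mechanism behind Theorem~\ref{thm:counter} on a wheel in the plane, Sections~\ref{sec:facts}--\ref{sec:rigid} prove the theorem, and Section~\ref{sec:positive} proves Theorem~\ref{thm:positive}.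

\section{A wheel with six spokes}\label{sec:wheel}

Let $d=2$ and let $W$ be the wheel with hub $o$ and rim $x_1,\dots,x_6$: its edges are the six spokes $ox_j$ and the six rim edges $x_jx_{j+1}$, indices in $\mathbb Z/6$. We find all configurations with the same twelve lengths as a given one, in which no rim point lies at the hub.

Use polar coordinates about $o$, let $\psi_j$ be the angle of $x_j$, and put $\delta_j=\psi_{j+1}-\psi_j$, so that $\sum_j\delta_j\equiv0 \pmod{2\pi}$. The spoke lengths fix the radii. Given the radii, the law of cosines shows that the length of $x_jx_{j+1}$ fixes $\cos\delta_j$, that is, $\delta_j$ up to sign. So, up to a translation and a rotation, the configurations with the same lengths correspond to the signs $\varepsilon_j=\pm1$ for which the rim closes up: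
\begin{equation}\label{eq:close}
\varepsilon_1\delta_1+\dots+\varepsilon_6\delta_6\equiv0\pmod{2\pi}.
\end{equation}
Constant signs give back the original configuration or its mirror image.

\emph{Unrelated rim points.} Let $J$ be the set of $j$ with $\varepsilon_j=-1$ and suppose that the signs are not constant. Subtracting \eqref{eq:close} from $\sum_j\delta_j\equiv0$ gives $2\sum_{j\in J}\delta_j\equiv0$. Choose $j\in J$ with $j-1\notin J$. Then $\psi_j$ occurs in this relation with coefficient $-2$, so the relation ties the direction of $x_j$ to the directions of the other rim points. Lemma~\ref{lem:ring} below shows that generic points satisfy no such relation.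

\emph{A folded wheel.} Now take three points $a_1,a_2,a_3$ at different distances from $o$, with angles $\theta_1,\theta_2,\theta_3$, no two of them collinear with $o$. Place both $x_j$ and $x_{j+3}$ at $a_j$, so that the rim runs twice around the triangle $a_1a_2a_3$. The increments are
\[
(\delta_1,\dots,\delta_6)=(\alpha,\beta,\gamma,\alpha,\beta,\gamma),\qquad \alpha=\theta_2-\theta_1,\quad\beta=\theta_3-\theta_2,\quad\gamma=\theta_1-\theta_3,
\]
with $\alpha+\beta+\gamma=0$. Since each increment occurs twice, every choice of signs with $\varepsilon_{j+3}=-\varepsilon_j$ satisfies \eqref{eq:close}, whatever the angles are. There are eight such choices. In the new configuration only $x_j$ and $x_{j+3}$ have equal radii, and their angles differ by $\varepsilon_j\delta_j+\varepsilon_{j+1}\delta_{j+1}+\varepsilon_{j+2}\delta_{j+2}$. Six of the choices are the cyclic shifts of $(+,+,+,-,-,-)$; they contain three consecutive equal signs, so one of these differences is $\pm(\alpha+\beta+\gamma)=0$ and a coincidence survives. The other two choices alternate. For $(-,+,-,+,-,+)$ the differences for $j=1,2,3$ are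
\[
-\alpha+\beta-\gamma=2\beta,\qquad \beta-\gamma+\alpha=-2\gamma,\qquad -\gamma+\alpha-\beta=2\alpha,
\]
and none is a multiple of $2\pi$. The folded wheel therefore has a second realization in which all seven points are distinct; see Figure~\ref{fig:wheel}.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.25]
\begin{scope}
\draw[gray] (0,0)--(0:2) (0,0)--(50:1.4) (0,0)--(130:1.7);
\draw[thick] (0:2)--(50:1.4)--(130:1.7)--cycle;
\foreach \a/\r in {0/0,0/2,50/1.4,130/1.7} \fill (\a:\r) circle (1.4pt);
\node[below] at (0,0) {$o$};
\node[below] at (0:2) {$x_1,x_4$};
\node[above right] at (50:1.4) {$x_2,x_5$};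
\node[above] at (130:1.7) {$x_3,x_6$};
\end{scope}
\begin{scope}[xshift=5.4cm]
\draw[dashed] (260:1.3)--(80:1.9);
\draw[gray] (0,0)--(0:2) (0,0)--(-50:1.4) (0,0)--(30:1.7) (0,0)--(160:2) (0,0)--(210:1.4) (0,0)--(130:1.7);
\draw[thick] (0:2)--(-50:1.4)--(30:1.7)--(160:2)--(210:1.4)--(130:1.7)--cycle;
\foreach \a/\r in {0/0,0/2,-50/1.4,30/1.7,160/2,210/1.4,130/1.7} \fill (\a:\r) circle (1.4pt);
\node at (-70:0.3) {$o$};
\node[right] at (0:2) {$x_1$};
\node[below] at (-50:1.4) {$x_2$};
\node[above right] at (30:1.7) {$x_3$};
\node[left] at (160:2) {$x_4$};
\node[below] at (210:1.4) {$x_5$};
\node[above] at (130:1.7) {$x_6$};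
\end{scope}
\end{tikzpicture}
\caption{Two configurations of the wheel with hub $o$ and rim $x_1,\dots,x_6$ that have the same spoke lengths (gray) and rim lengths (black). Left: the rim runs twice around a triangle whose vertices have angles $0^\circ,50^\circ,130^\circ$. Right: consecutive triangles $ox_jx_{j+1}$ have been folded along every spoke; all points are distinct, and reflection in the dashed line exchanges $x_j$ and $x_{j+3}$.}\label{fig:wheel}
\end{figure}

The computation has a form that does not depend on the dimension. Think of the triangles $ox_jx_{j+1}$ as rigid plates hinged along the spokes. A change of sign between $\varepsilon_{j-1}$ and $\varepsilon_j$ is a fold along the spoke through $x_j$. If $R_i$ is the reflection in the line $oa_i$, then folding along all six spokes closes up because $R_1R_2R_3$ reverses orientation and fixes $o$, hence is a reflection, hence satisfies $(R_1R_2R_3)^2=1$. The six useless sign patterns fold only along the spokes through $x_i$ and $x_{i+3}$, and correspond to $R_i^2=1$. In $\mathbb R^d$ we replace the hub by $d-1$ points spanning an affine subspace $A$ of codimension two, and the lines through $o$ by hyperplanes through $A$.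

One defect remains. Folding maps the twelve edges of $W$ two-to-one onto the six edges of the complete graph on $o,a_1,a_2,a_3$, whereas an ordered graph may not repeat an edge. The remedy is to delete the edges of the wheel and to make each plate rigid by edges of its own, attached to new vertices that belong to that plate only. Then no edge is shared between plates, either before or after folding.

\section{Isometries and generic points}\label{sec:facts}

An isometry of $\mathbb R^d$ has the form $z\mapsto Mz+t$ with $M$ orthogonal; the entries of $M$ and $t$ are its \emph{coefficients}, and it preserves or reverses orientation according to the sign of $\det M$. We write $1$ for the identity and $\operatorname{aff}$ for affine span. If two isometries have coefficients in a subfield $K$ of $\mathbb R$, so does their composition. We use the following facts.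

\begin{enumerate}
\item[(I1)] Two families of points with the same pairwise distances are congruent. Two isometries that agree on $d+1$ affinely independent points are equal.
\item[(I2)] A point is determined by its distances to $d+1$ affinely independent points $y_0,\dots,y_d$. Indeed, if $\|z-y_i\|^2=\|z'-y_i\|^2$ for all $i$, subtracting the equation for $i=0$ gives $\langle z-z',y_i-y_0\rangle=0$ for $i=1,\dots,d$, and the vectors $y_i-y_0$ span $\mathbb R^d$.
\item[(I3)] An isometry that fixes $d$ affinely independent points fixes the hyperplane that they span pointwise, so it maps a unit normal $\nu$ to $\pm\nu$ and is the identity or the reflection in that hyperplane.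
\item[(I4)] The reflection in the hyperplane spanned by affinely independent points $y_1,\dots,y_d$ has coefficients in the field $K$ generated over $\mathbb Q$ by their coordinates. Indeed, the linear system $\langle\nu,y_i-y_1\rangle=0$ has a non-zero solution $\nu\in K^d$, and the reflection is $z\mapsto z-2\langle z-y_1,\nu\rangle\langle\nu,\nu\rangle^{-1}\nu$.
\end{enumerate}

The next lemma reduces the group theory that we need to that of $O(2)$.

\begin{lemma}\label{lem:O2}
Let $A\subset\mathbb R^d$ be an affine subspace of dimension $d-2$.
\begin{enumerate}
\item[(i)] An orientation-reversing isometry that fixes $A$ pointwise is the reflection in a hyperplane containing $A$; in particular it is an involution.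
\item[(ii)] The product of the reflections in two distinct hyperplanes containing $A$ fixes no point outside $A$.
\end{enumerate}
\end{lemma}

\begin{proof}
Put the origin in $A$ and let $P$ be the orthogonal complement of $A$, a plane. An isometry that fixes $A$ pointwise is linear, preserves $P$, and acts on $\mathbb R^d=A\oplus P$ as the identity on $A$ and an element of $O(2)$ on $P$. An element of $O(2)$ of determinant $-1$ is the reflection in a line $\ell\subset P$, and the isometry is then the reflection in $A\oplus\ell$. This is (i). Distinct hyperplanes containing $A$ meet $P$ in distinct lines. The product of the reflections in two lines of $P$ is the rotation by twice the angle between them, and for distinct lines this rotation is not the identity and fixes only the origin of $P$. This is (ii).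
\end{proof}

Subconfigurations and relabelings of a generic configuration are generic. Genericity enters the proof of Theorem~\ref{thm:counter} through three properties of a generic configuration $\mathbf p$.

\begin{enumerate}
\item[(G1)] Any $d+1$ or fewer points of $\mathbf p$ are affinely independent: for points $y_0,\dots,y_e$ with $e\le d$, the determinant formed by the first $e$ coordinates of $y_1-y_0,\dots,y_e-y_0$ is a non-zero polynomial over $\mathbb Q$.
\item[(G2)] For distinct vertices $u,u',o$ we have $\|\mathbf p_u-\mathbf p_o\|\ne\|\mathbf p_{u'}-\mathbf p_o\|$, since the difference of the squares is a non-zero polynomial over $\mathbb Q$.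
\item[(G3)] Let $u$ be a vertex and $K$ the field generated over $\mathbb Q$ by the coordinates of the points $\mathbf p_{u'}$, $u'\ne u$. An isometry $\tau\neq1$ with coefficients in $K$ does not fix $\mathbf p_u$.
\end{enumerate}

To prove (G3), note that some coordinate of $\tau z-z$ is an affine function $c_0+c_1z_1+\dots+c_dz_d$ with $c_i\in K$ not all zero. Each $c_i$ is a rational function over $\mathbb Q$ of the coordinates of the points $\mathbf p_{u'}$. Clearing denominators gives a polynomial $P_0+P_1z_1+\dots+P_dz_d$ over $\mathbb Q$ in which the $P_i$ do not involve $z$ and are not all zero. If $\tau\mathbf p_u=\mathbf p_u$, this non-zero polynomial vanishes at the coordinates of $\mathbf p$.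

\section{The graphs $G$ and $H$}\label{sec:graphs}

Fix $d\ge2$ and $k\ge3$. The index $j$ runs over $\mathbb Z/2k$, the index $i$ of a vertex $a_i$ runs over $\mathbb Z/k$, and $a_j$ means $a_{j\bmod k}$. Let $O=\{o_1,\dots,o_{d-1}\}$ be a set of \emph{hub} vertices, which is non-empty because $d\ge2$, and let $Y_j$, $j\in\mathbb Z/2k$, be pairwise disjoint sets of $d+1$ \emph{private} vertices each. Put
\[
V(G)=O\cup\{a_i: i\in\mathbb Z/k\}\cup\bigcup_jY_j,\qquad V(H)=O\cup\{x_j:j\in\mathbb Z/2k\}\cup\bigcup_jY_j .
\]
The plates of Section~\ref{sec:wheel} become the \emph{cores}
\[
C_j=O\cup\{a_j,a_{j+1}\}\subset V(G),\qquad C_j'=O\cup\{x_j,x_{j+1}\}\subset V(H),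
\]
each with $d+1$ elements. The cores $C'_j$ are all different, while $C_{j+k}=C_j$. The edges of $G$ are, for each $j$, all pairs inside $Y_j$ and all pairs $\{y,c\}$ with $y\in Y_j$ and $c\in C_j$. The edges of $H$ are defined in the same way with $C_j'$ in place of $C_j$. There are no edges inside the cores. We call $B_j=Y_j\cup C_j$ and $B_j'=Y_j\cup C'_j$ the \emph{bodies}; they cover the vertex sets.

Every edge meets $Y_j$ for exactly one $j$; we say that it belongs to the $j$-th body. Hence no edge is listed twice, and both graphs have $m=2k\bigl(\binom{d+1}2+(d+1)^2\bigr)$ edges. Every vertex is private or lies in a core, so no vertex is isolated. The vertex counts are those in Theorem~\ref{thm:counter}(i) and (ii). In the smallest case $d=2$, $k=3$ they give $n=22$, $n'=25$, $m=72$.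

Let $\varphi\colon V(H)\to V(G)$ fix the hub and private vertices and send $x_j$ to $a_j$. It restricts to a bijection $B_j'\to B_j$ that fixes $Y_j$ and maps $C'_j$ onto $C_j$, so it maps the edges of the $j$-th body of $H$ bijectively to those of the $j$-th body of $G$. Thus $\varphi$ induces a bijection between the edges of $H$ and of $G$. Order the edges of $G$ arbitrarily and those of $H$ correspondingly. The only pairs of distinct vertices that $\varphi$ identifies are the pairs $\{x_j,x_{j+k}\}$.

The bodies deserve their name.

\begin{lemma}\label{lem:body}
Let $F$ be $G$ or $H$, let $\mathbf r$ be a generic configuration of $F$, and let $\mathbf r'$ be a configuration with $m_F(\mathbf r')=m_F(\mathbf r)$. For every $j$ there is an isometry $h_j$ with $\mathbf r'_u=h_j(\mathbf r_u)$ for all vertices $u$ of the $j$-th body.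
\end{lemma}

\begin{proof}
All pairs inside $Y_j$ are edges, so by (I1) there is an isometry $h_j$ with $\mathbf r'_y=h_j(\mathbf r_y)$ for $y\in Y_j$. By (G1) the $d+1$ points $\mathbf r_y$, and hence the points $\mathbf r'_y$, are affinely independent. A vertex $c$ of the $j$-th core is joined to every $y\in Y_j$, so $\|\mathbf r'_c-\mathbf r'_y\|=\|\mathbf r_c-\mathbf r_y\|=\|h_j(\mathbf r_c)-\mathbf r'_y\|$. By (I2), $\mathbf r'_c=h_j(\mathbf r_c)$.
\end{proof}

\section{Unfolding by three reflections}\label{sec:unfold}

We prove Theorem~\ref{thm:counter}(iii). Let $\mathbf p$ be a generic configuration of $G$. We write $o_l$ and $a_i$ also for the points $\mathbf p_{o_l}$ and $\mathbf p_{a_i}$, and put $A=\operatorname{aff}(o_1,\dots,o_{d-1})$, which has dimension $d-2$ by (G1).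

The plan is to move the $j$-th body of the folded configuration $\mathbf p\circ\varphi$ by an isometry $g_j$. Consecutive bodies of $H$ share the vertices $O\cup\{x_j\}$, so $g_{j-1}$ and $g_j$ must agree on $A$ and at $a_j$; by (I3) they differ at most by the reflection in $\operatorname{aff}(A,a_j)$. If we fold at the same places on both laps around the ring, and $w$ is the product of the reflections used in one lap, the ring closes when $w^2=1$. By Lemma~\ref{lem:O2}(i) this is automatic for an odd number of reflections. One reflection fixes the point $a_i$ that defines it and leaves $x_i$ and $x_{i+k}$ together, so we use three. This is where $k\ge3$ is needed.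

For $i=1,2,3$ let $R_i$ be the reflection in the hyperplane $\operatorname{aff}(A,a_i)$. The three hyperplanes are distinct, because by (G1) $a_{i'}\notin\operatorname{aff}(A,a_i)$ for $i'\ne i$. Put $w=R_1R_2R_3$. It fixes $A$ pointwise and reverses orientation, so $w\neq1$ and $w^2=1$. For $i\in\mathbb Z/k$ let $T_i=R_i$ if $i$ is one of the three residues $1,2,3$, and $T_i=1$ otherwise. In both cases $T_i$ fixes $a_i$ and every point of $A$. Define
\[
g_j=T_1T_2\cdots T_j\qquad(0\le j\le 2k),
\]
with the indices of the $T$'s read modulo $k$. Then $g_0=1$, $g_1=R_1$, $g_2=R_1R_2$, and $g_3=\dots=g_k=w$. Since the factors repeat with period $k$, we have $g_{k+j}=wg_j$ for $0\le j\le k$, and $g_{2k}=w^2=1=g_0$. So $g_j$ is well defined for $j\in\mathbb Z/2k$, the relation $g_j=g_{j-1}T_j$ holds for all $j\in\mathbb Z/2k$, every $g_j$ fixes $A$ pointwise, and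
\begin{equation}\label{eq:hinge}
g_j(a_j)=g_{j-1}(a_j)\qquad(j\in\mathbb Z/2k).
\end{equation}

Define the configuration $\mathbf q$ of $H$ by
\[
\mathbf q_{o_l}=o_l,\qquad \mathbf q_{x_j}=g_j(a_j),\qquad \mathbf q_y=g_j(\mathbf p_y)\ \text{ for }y\in Y_j .
\]
We claim that
\begin{equation}\label{eq:body}
\mathbf q_u=g_j(\mathbf p_{\varphi(u)})\qquad\text{for all }u\in B'_j.
\end{equation}
For $u=x_j$ and $u\in Y_j$ this is the definition, for $u\in O$ it holds because $g_j$ fixes $A$, and for $u=x_{j+1}$ it is \eqref{eq:hinge} with $j+1$ in place of $j$. Each edge $\{u,u'\}$ of $H$ lies in some $B'_j$, so \eqref{eq:body} gives $\|\mathbf q_u-\mathbf q_{u'}\|=\|\mathbf p_{\varphi(u)}-\mathbf p_{\varphi(u')}\|$. With the chosen orders of the edges, $m_H(\mathbf q)=m_G(\mathbf p)$.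

It remains to show that the points of $\mathbf q$ are distinct. Different bodies are moved by different isometries, so we compare points through a quantity that all $g_j$ preserve, the distance to $o_1$. By \eqref{eq:body}, $\|\mathbf q_u-o_1\|=\|\mathbf p_{\varphi(u)}-o_1\|$ for every $u\in V(H)$. Let $\varphi(u)\neq\varphi(u')$. If one of $\varphi(u),\varphi(u')$ is $o_1$, then exactly one of the two distances is zero by (G1); otherwise the distances differ by (G2). In both cases $\mathbf q_u\ne\mathbf q_{u'}$.

The remaining pairs are $x_j,x_{j+k}$ with $1\le j\le k$. Here $\mathbf q_{x_{j+k}}=g_{j+k}(a_j)=w\,g_j(a_j)=w\,\mathbf q_{x_j}$, and $\mathbf q_{x_j}=g_{j-1}(a_j)$ by \eqref{eq:hinge}. So the two points coincide if and only if $w_j=g_{j-1}^{-1}wg_{j-1}$ fixes $a_j$.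

\emph{Case $j\in\{1,2,3\}$.} From the values of $g_0,g_1,g_2$,
\[
w_1=R_1\cdot R_2R_3,\qquad w_2=R_2\cdot R_3R_1,\qquad w_3=R_3\cdot R_1R_2 .
\]
So $w_j=R_j\rho$, where $\rho$ is the product of the other two reflections. If $R_j\rho\, a_j=a_j$, then $\rho\, a_j=R_ja_j=a_j$. This contradicts Lemma~\ref{lem:O2}(ii), since $a_j\notin A$ by (G1).

\emph{Case $4\le j\le k$.} Now $g_{j-1}=w$, so $w_j=w$. By (I4) the coefficients of $w$ lie in the field generated by the coordinates of $o_1,\dots,o_{d-1},a_1,a_2,a_3$, and $a_j$ is not one of these vertices. As $w\ne1$, (G3) shows that $w$ does not fix $a_j$.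

All points of $\mathbf q$ are distinct, and (iii) is proved.

\section{Generic rings of bodies do not fold}\label{sec:rigid}

To prove that $G$ and $H$ are generically globally rigid we must show that the isometries $h_j$ of Lemma~\ref{lem:body} are all equal. Consecutive bodies share only $d$ vertices, which leaves a possible fold at each hinge. The next lemma says that around a ring with generic hinges no set of folds closes up.

\begin{lemma}[ring lemma]\label{lem:ring}
Let $N\ge2$ and let $o_1,\dots,o_{d-1},z_1,\dots,z_N$ be a generic configuration in $\mathbb R^d$. Let $h_j$, $j\in\mathbb Z/N$, be isometries such that $h_{j-1}$ and $h_j$ agree at the points $o_1,\dots,o_{d-1},z_j$ for every $j$. Then all $h_j$ are equal.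
\end{lemma}

\begin{proof}
Let $\rho_j$ be the reflection in $\operatorname{aff}(o_1,\dots,o_{d-1},z_j)$, a hyperplane by (G1). The isometry $h_{j-1}^{-1}h_j$ fixes the $d$ points that span it, so by (I3) either $h_j=h_{j-1}$ or $h_j=h_{j-1}\rho_j$. Let $j_1<\dots<j_s$ be the indices in $\{1,\dots,N\}$ at which the second case occurs. Going once around the ring gives $h_N=h_0\rho_{j_1}\cdots\rho_{j_s}$, and $h_N=h_0$, so
\[
\rho_{j_1}\rho_{j_2}\cdots\rho_{j_s}=1 .
\]
Suppose $s>0$. Comparing orientations shows that $s$ is even, so $s\ge2$. Then $\tau=\rho_{j_1}\cdots\rho_{j_{s-1}}$ equals $\rho_{j_s}^{-1}=\rho_{j_s}$; in particular $\tau\ne1$ and $\tau$ fixes $z_{j_s}$. By (I4) the coefficients of $\tau$ lie in the field generated by the coordinates of $o_1,\dots,o_{d-1},z_{j_1},\dots,z_{j_{s-1}}$, a list that does not contain $z_{j_s}$. This contradicts (G3). Hence $s=0$.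
\end{proof}

The proof uses that the last hinge point $z_{j_s}$ is independent of the earlier ones. In the folded configuration $\mathbf p\circ\varphi$ every hinge point occurs twice, and the relation $R_1R_2R_3R_1R_2R_3=1$ of Section~\ref{sec:unfold} is exactly what the lemma excludes for generic hinges.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
Part (i) and the vertex and edge counts were obtained in Section~\ref{sec:graphs}, and (iii) in Section~\ref{sec:unfold}.

For the rigidity of $H$, let $\mathbf r$ be generic, let $m_H(\mathbf r')=m_H(\mathbf r)$, and take $h_j$, $j\in\mathbb Z/2k$, from Lemma~\ref{lem:body}. A vertex $u\in O\cup\{x_j\}$ lies in both $B'_{j-1}$ and $B'_j$, so $h_{j-1}(\mathbf r_u)=\mathbf r'_u=h_j(\mathbf r_u)$. Lemma~\ref{lem:ring} with $N=2k$ and $z_j=\mathbf r_{x_j}$ shows that all $h_j$ equal one isometry $h$. The bodies cover $V(H)$, so $\mathbf r'=h(\mathbf r)$. This completes (ii).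

For (iv), let $\mathbf r$, $\mathbf r'$, $h_j$ be the corresponding objects for $G$. The ring lemma does not apply with $N=2k$, since the hinge vertices $a_j$ repeat. But $B_j$ and $B_{j+k}$ share the whole core $C_j=C_{j+k}$, whose $d+1$ points are affinely independent by (G1), so $h_j=h_{j+k}$ by (I1). Thus $h_j$ depends only on $j\bmod k$. A vertex $u\in O\cup\{a_j\}$ lies in both $B_{j-1}$ and $B_j$, so $h_{j-1}$ and $h_j$ agree at $\mathbf r_u$. Lemma~\ref{lem:ring} with $N=k$ and $z_j=\mathbf r_{a_j}$ shows that all $h_j$ are equal, and the bodies cover $V(G)$.
\end{proof}

\section{Two cases in which the reconstruction is correct}\label{sec:positive}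

Theorem~\ref{thm:GTT} needs two graphs with the same number of vertices, and a generic configuration on the side of the generically globally rigid graph. In case (b) of Theorem~\ref{thm:positive} only the number of vertices has to be adjusted.

\begin{proof}[Proof of Theorem~\ref{thm:positive}(b)]
Since $|S|\le n'$, we can add $n'-|S|$ isolated vertices to $G|_S$ and place them at arbitrary points. This gives a pair $(\widehat G,\widehat{\mathbf p})$ on $n'$ vertices with $m_{\widehat G}(\widehat{\mathbf p})=m_G(\mathbf p)=m_H(\mathbf q)$. Theorem~\ref{thm:GTT}, with the generic $\mathbf q$ and the generically globally rigid $H$ in the roles of $\mathbf p$ and $G$, shows that $(H,\mathbf q)$ and $(\widehat G,\widehat{\mathbf p})$ match. The graph $H$ has no isolated vertex: moving such a vertex keeps $m_H$ but can change its distance to another vertex, which contradicts generic global rigidity. So $\widehat G$ has no isolated vertex, nothing was added, and $(\widehat G,\widehat{\mathbf p})=(G|_S,\mathbf p_S)$.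
\end{proof}

\begin{remark}
The same padding proves (a) when $G|_S$ is generically \emph{globally} rigid. Add $|S|-n'$ isolated vertices to $H$ and apply Theorem~\ref{thm:GTT} to $(G|_S,\mathbf p_S)$. The padded graph is then a relabeling of $G|_S$, which has no isolated vertex, so nothing was added.
\end{remark}

In case (a) in general, the generic configuration and the globally rigid graph are on opposite sides. We shall perturb both configurations, keeping the measurements equal, until the configuration of $H$ is generic. A dimension count shows that this is possible. We recall what it uses.

A subset of $\mathbb R^D$ is \emph{semialgebraic} if it is defined by a Boolean combination of finitely many conditions $P>0$, $P=0$ with real polynomials $P$, and \emph{semialgebraic over $\mathbb Q$} if the $P$ can be taken with rational coefficients. Preimages under polynomial maps and Boolean combinations preserve these classes. Let $X\subset\mathbb R^D$ be semialgebraic and let $\phi\colon\mathbb R^D\to\mathbb R^m$ be a polynomial map.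
\begin{enumerate}
\item[(S1)] (Tarski--Seidenberg.) The image $\phi(X)$ is semialgebraic, and it is semialgebraic over $\mathbb Q$ if $X$ and $\phi$ are defined over $\mathbb Q$.
\item[(S2)] $X$ is a finite union of smooth submanifolds of $\mathbb R^D$. Its dimension $\dim X$ is the largest dimension of a smooth submanifold contained in $X$. Dimension is monotone, $\dim(X\cup X')=\max(\dim X,\dim X')$, and $\dim X=D$ if and only if $X$ has non-empty interior.
\item[(S3)] $\dim\phi(X)\le\dim X$. If all non-empty fibers of $\phi|_X$ have dimension $e$, then $\dim X=\dim\phi(X)+e$.
\item[(S4)] (Semialgebraic Sard theorem.) If $\operatorname{rank}d\phi\le s$ at every point of $X$, then $\dim\phi(X)\le s$.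
\end{enumerate}
We also use the constant rank theorem: if $d\phi$ has constant rank $s$ on an open set $\Omega\subset\mathbb R^D$, then the non-empty fibers of $\phi|_\Omega$ are submanifolds of dimension $D-s$, and every point of $\Omega$ has arbitrarily small neighborhoods whose images are submanifolds of dimension $s$. Finally, generic configurations are dense, because the non-generic ones form a countable union of zero sets of non-zero polynomials, each of measure zero.

Rigidity enters the count through the rank of the measurement map.

\begin{lemma}\label{lem:rank}
Let $F$ be a graph on $N\ge d+1$ vertices, $\phi=m_F\colon\mathbb R^{dN}\to\mathbb R^m$, and let $s$ be the maximal rank of $d\phi$.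
\begin{enumerate}
\item[(i)] The rank of $d\phi$ is $s$ on a neighborhood of every generic configuration.
\item[(ii)] $s\le dN-\binom{d+1}2$.
\item[(iii)] If $F$ is generically rigid, then $s=dN-\binom{d+1}2$.
\end{enumerate}
\end{lemma}

\begin{proof}
Let $\mathbf r$ be generic. Some $s\times s$ minor of the Jacobian matrix of $\phi$ is a non-zero polynomial with integer coefficients. It does not vanish at $\mathbf r$, nor near $\mathbf r$, which proves (i).

For a skew-symmetric matrix $L$ and $t\in\mathbb R^d$ let $\mathbf u_i=L\mathbf r_i+t$. The derivative of $\|\mathbf r_i-\mathbf r_j\|^2$ in the direction $\mathbf u$ is $2\langle\mathbf r_i-\mathbf r_j,L(\mathbf r_i-\mathbf r_j)\rangle=0$, so $\mathbf u\in\ker d\phi_{\mathbf r}$. The linear map $(L,t)\mapsto\mathbf u$ is injective, because by (G1) the points $\mathbf r_i$ affinely span $\mathbb R^d$. Hence the kernel has dimension at least $\binom d2+d=\binom{d+1}2$, and (ii) follows from (i).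

For (iii), choose a small open ball $\Omega$ around $\mathbf r$ on which the rank is $s$ and in which every configuration with measurement $\phi(\mathbf r)$ is congruent to $\mathbf r$. The fiber $\Omega\cap\phi^{-1}(\phi(\mathbf r))$ has dimension $dN-s$. It lies in the image of $O(d)\times\mathbb R^d$, of dimension $\binom{d+1}2$, under the polynomial map $(M,t)\mapsto(M\mathbf r_i+t)_i$. By (S3), $dN-s\le\binom{d+1}2$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:positive}(a)]
Let $N=|S|\ge n'\ge d+2$, and put
\[
f=m_{G|_S}\colon\mathbb R^{dN}\to\mathbb R^m,\qquad h=m_H\colon\mathbb R^{dn'}\to\mathbb R^m,\qquad r=dN-\tbinom{d+1}2 .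
\]
By hypothesis $f(\mathbf p_S)=h(\mathbf q)$. By Lemma~\ref{lem:rank} and the generic rigidity of $G|_S$, the rank of $df$ equals $r$ near $\mathbf p_S$.

\emph{Step 1: $H$ realizes all measurements of $G|_S$ near $\mathbf p_S$, and $N=n'$.} By (S1) the set $X=f^{-1}\bigl(h(\mathbb R^{dn'})\bigr)$ is semialgebraic over $\mathbb Q$, and it contains $\mathbf p_S$. Membership in $X$ depends only on the signs of finitely many polynomials over $\mathbb Q$. Those that are not identically zero do not vanish at the generic point $\mathbf p_S$, so all the signs are constant near $\mathbf p_S$. Hence $X$ contains an open ball $U$ around $\mathbf p_S$, and we take $U$ so small that $df$ has rank $r$ on $U$. Then $f(U)\subset h(\mathbb R^{dn'})$, and $\dim f(U)=r$ by the constant rank theorem and (S4). Let $s$ be the maximal rank of $dh$. By (S4) and Lemma~\ref{lem:rank}(ii),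
\[
dN-\tbinom{d+1}2=r=\dim f(U)\le\dim h(\mathbb R^{dn'})\le s\le dn'-\tbinom{d+1}2 .
\]
So $N\le n'$. Together with the hypothesis $n'\le N$ this gives $N=n'$ and equality throughout; in particular $s=r$.

\emph{Step 2: there is a generic $\mathbf q^*$ with $h(\mathbf q^*)\in f(U)$.} The set $f(U)$ has the same dimension as the whole image of $h$, and we show that its preimage $Q=h^{-1}(f(U))$ has interior points. The points where $dh$ drops rank could have fibers of the wrong dimension, so we remove them. Let $K$ be the closed semialgebraic set where $\operatorname{rank}dh<r$. By (S4), $\dim h(K)<r$. Since $f(U)$ lies in the image of $h$, we have $f(U)=h(Q)\subset h(Q\setminus K)\cup h(K)$, and therefore $\dim h(Q\setminus K)=r$. For $y\in h(Q\setminus K)$ the entire fiber $h^{-1}(y)$ lies in $Q$, because $y\in f(U)$. So the fiber of $h|_{Q\setminus K}$ over $y$ is $h^{-1}(y)\setminus K$. On the open complement of $K$ the rank of $dh$ is constantly $r$ by Step~1, so this fiber is a non-empty manifold of dimension $dn'-r$. By (S3), $\dim(Q\setminus K)=r+(dn'-r)=dn'$. By (S2), $Q$ contains a non-empty open set, hence a generic configuration $\mathbf q^*$. Choose $\mathbf p^*\in U$ with $f(\mathbf p^*)=h(\mathbf q^*)$.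

\emph{Step 3: identifying the graphs, then the points.} The graphs $H$ and $G|_S$ both have $n'$ vertices, $H$ is generically globally rigid, and $\mathbf q^*$ is generic. By Theorem~\ref{thm:GTT}, $(H,\mathbf q^*)$ and $(G|_S,\mathbf p^*)$ match. We keep from this only the bijection $\sigma\colon S\to\{1,\dots,n'\}$ that carries the $t$-th edge of $G|_S$ to the $t$-th edge of $H$ for every $t$, which is a statement about the graphs alone. Return to the original configurations and let $\mathbf r_{\sigma(i)}=\mathbf p_i$ for $i\in S$. Then $\mathbf r$ is a generic configuration of $H$ and
\[
m_H(\mathbf r)=m_{G|_S}(\mathbf p_S)=m_H(\mathbf q).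
\]
Since $H$ is generically globally rigid, $\mathbf q$ is congruent to $\mathbf r$: there is an isometry $g$ with $\mathbf q_{\sigma(i)}=g(\mathbf p_i)$ for all $i\in S$. So $(G|_S,\mathbf p_S)$ and $(H,\mathbf q)$ match.
\end{proof}

\begin{thebibliography}{9}

\bibitem{GTT18}
Steven J. Gortler, Louis Theran and Dylan P. Thurston,
\emph{Generic Unlabeled Global Rigidity},
arXiv:1806.08688 (2018).

\bibitem{GTT19}
S. J. Gortler, L. Theran and D. P. Thurston,
\emph{Generic unlabeled global rigidity},
Forum of Mathematics, Sigma 7 (2019), e21.

\end{thebibliography}
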